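\title{The log-Sobolev constant along the central limit theorem\\ need not converge to one}

\begin{abstract}
Let $\nu_n$ be the law of $n^{-1/2}(X_1+\dots+X_n)$, where the $X_i$ are independent with an isotropic law $\mu$ on $\mathbb{R}^d$ that satisfies a logarithmic Sobolev inequality. One might guess that the log-Sobolev constant of $\nu_n$ is $1+O(1/n)$, where $1$ is the Gaussian value. We show that this is false: in every dimension and for every $c>1$ there is an isotropic $\mu$ with $C_{LS}(\nu_n)=c$ for all $n$. The obstruction is a quantity $A(\mu)\ge 1$, built from the cumulant generating function of $\mu$, that bounds every $C_{LS}(\nu_n)$ from below and exceeds $1$ as soon as some third moment of $\mu$ is nonzero. For one-dimensional Gaussian mixtures with compactly supported mixing measure we prove $C_{LS}(\nu_n)=A(\mu)+O(1/n)$.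
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

A Borel probability measure $\nu$ on $\mathbb{R}^d$ satisfies the \emph{logarithmic Sobolev inequality} with constant $C$ if
\begin{equation}\label{eq:lsi}
\operatorname{Ent}_\nu(f^2):=\int f^2\log f^2\,d\nu-\int f^2\,d\nu\,\log\Big(\int f^2\,d\nu\Big)\le 2C\int|\nabla f|^2\,d\nu
\end{equation}
for all $f\in C_c^\infty(\mathbb{R}^d)$. The smallest such $C$ is the log-Sobolev constant $C_{LS}(\nu)$, and $C_{LS}(\nu)=\infty$ if there is none. (Lemma~\ref{lem:test} shows that \eqref{eq:lsi} then holds for a much larger class of $f$.) When $\int f^2\,d\nu=1$, the left side is the relative entropy of the measure $f^2\nu$ with respect to $\nu$, and $4\int|\nabla f|^2\,d\nu$ is its relative Fisher information. Thus $C_{LS}(\nu)/2$ is the largest ratio of entropy to information among all perturbations of $\nu$. The constant scales like a variance: dilating $\nu$ by a factor $a$ multiplies it by $a^2$.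

Let $\mu$ be \emph{isotropic}, that is, $\int x\,d\mu=0$ and $\int xx^T\,d\mu=I_d$, and assume $C_{LS}(\mu)<\infty$. Let $X_1,X_2,\dots$ be independent with law $\mu$, let $\nu_n$ be the law of $S_n=n^{-1/2}\sum_{i=1}^nX_i$, and let $\gamma$ be the standard Gaussian measure on $\mathbb{R}^d$. The following facts are known: $C_{LS}(\gamma)=1$; $C_{LS}(\mu)\ge1$ for every isotropic $\mu$; the sequence $C_{LS}(\nu_n)$ is weakly decreasing in $n$, so that it has a limit; and
\begin{equation}\label{eq:known}
C_{LS}(\nu_n)\ \ge\ C_P(\nu_n)\ \ge\ 1+\tfrac1d\,W_2^2(\nu_n,\gamma).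
\end{equation}
Here $W_2$ is the quadratic Wasserstein distance, and the Poincar\'e constant $C_P(\nu)$ is the smallest $C$ with $\operatorname{Var}_\nu(f)\le C\int|\nabla f|^2\,d\nu$ for all test functions $f$. The problem that we study comes from Courtade and Wang \cite{CW}:

\begin{quote}
\emph{Is it true that $C_{LS}(\nu_n)=1+O(1/n)$ for every isotropic $\mu$ with $C_{LS}(\mu)<\infty$, with an implied constant that may depend on $\mu$ and $d$?}
\end{quote}

\subsection{Why one would guess yes}

For $\mu=\gamma$ we have $\nu_n=\gamma$ and the constant is $1$ for all $n$. In general $\nu_n$ tends to $\gamma$, and the constants decrease and stay above the Gaussian value. The bound \eqref{eq:known} suggests that the excess over $1$ is quadratic in the distance from $\nu_n$ to $\gamma$, and the third moments of $\nu_n$ and $\gamma$ differ by a term of order $n^{-1/2}$. A direct computation gives the same order. Take $d=1$ and $\kappa=\mathbb{E}X_1^3$, so that $\mathbb{E}S_n^3=\kappa/\sqrt n$ and $\mathbb{E}S_n^4=3+O(1/n)$. All moments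 are finite by Lemma~\ref{lem:herbst}, so a cutoff extends the Poincar\'e inequality to polynomials. For $f(x)=x+\varepsilon x^2$ with $\varepsilon=\kappa/(2\sqrt n)$,
\[
C_P(\nu_n)\ge\frac{\operatorname{Var}f(S_n)}{\mathbb{E}f'(S_n)^2}=\frac{1+2\varepsilon\kappa/\sqrt n+\varepsilon^2(2+O(1/n))}{1+4\varepsilon^2}=1+\frac{\kappa^2}{2n}+O(n^{-2}).
\]
So when $\kappa\ne0$ the rate cannot be faster than $1/n$, and the guess is that $1/n$ is the truth.

This computation probes only the bulk of $\nu_n$, where the central limit theorem acts. The inequality \eqref{eq:lsi} also has to hold for perturbations $f^2\nu_n$ that live at distance of order $\sqrt n$ from the origin, in the range of large deviations, and there $\nu_n$ does not become Gaussian.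

\subsection{Exponential test functions and the results}

For a probability measure $\mu$ on $\mathbb{R}^d$ let
\[
\Lambda(\lambda)=\log\int e^{\lambda\cdot x}\,d\mu(x),\qquad d\mu_\lambda(x)=e^{\lambda\cdot x-\Lambda(\lambda)}\,d\mu(x)
\]
be the cumulant generating function and the exponential tilts. If $\mu$ is centered and $C_{LS}(\mu)<\infty$, then $\Lambda$ is finite and smooth (Lemma~\ref{lem:herbst}), and $\nabla\Lambda(\lambda)$ and $\nabla^2\Lambda(\lambda)$ are the mean and the covariance of $\mu_\lambda$. For $f(x)=e^{\lambda\cdot x/2}$ we have $f^2\log f^2=(\lambda\cdot x)e^{\lambda\cdot x}$ and $|\nabla f|^2=|\lambda|^2f^2/4$, so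
\begin{equation}\label{eq:exp}
\frac{\operatorname{Ent}_\mu(f^2)}{2\int|\nabla f|^2\,d\mu}=\frac{2\,(\lambda\cdot\nabla\Lambda(\lambda)-\Lambda(\lambda))}{|\lambda|^2},\qquad \lambda\neq0 .
\end{equation}
This leads to the quantities
\[
A(\mu)=\sup_{\lambda\ne0}\frac{2\,(\lambda\cdot\nabla\Lambda(\lambda)-\Lambda(\lambda))}{|\lambda|^2},\qquad s(\mu)=\sup_{\lambda\ne0}\frac{2\Lambda(\lambda)}{|\lambda|^2},\qquad B(\mu)=\sup_{\lambda}\|\nabla^2\Lambda(\lambda)\|_{op}.
\]
By \eqref{eq:exp}, $A(\mu)$ is the best constant in \eqref{eq:lsi} when only exponentials of linear functions are tested; $s(\mu)$ is the best constant in the sub-Gaussian bound $\Lambda(\lambda)\le s|\lambda|^2/2$; and $B(\mu)$ is the largest variance of a tilt of $\mu$ in any direction. The function $t\mapsto t\lambda\cdot\nabla\Lambda(t\lambda)-\Lambda(t\lambda)$ vanishes at $t=0$ and has derivative $t\,\lambda^T\nabla^2\Lambda(t\lambda)\lambda$, hence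
\begin{equation}\label{eq:average}
\frac{2\,(\lambda\cdot\nabla\Lambda(\lambda)-\Lambda(\lambda))}{|\lambda|^2}=\int_0^1 2t\;\theta^T\nabla^2\Lambda(t\lambda)\,\theta\,dt,\qquad \theta=\frac{\lambda}{|\lambda|}.
\end{equation}
So $A(\mu)$ is a supremum of weighted averages of the variances of the tilts along rays, and $A(\mu)\le B(\mu)$.

The central observation is that these quantities do not feel the passage from $\mu$ to $\nu_n$. The cumulant generating function of $\nu_n$ is $\Lambda_n(\lambda)=n\Lambda(\lambda/\sqrt n)$, so for $\lambda=\sqrt n\,\lambda'$,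
\begin{equation}\label{eq:scale}
\frac{2\Lambda_n(\lambda)}{|\lambda|^2}=\frac{2\Lambda(\lambda')}{|\lambda'|^2},\qquad
\frac{2\,(\lambda\cdot\nabla\Lambda_n(\lambda)-\Lambda_n(\lambda))}{|\lambda|^2}=\frac{2\,(\lambda'\cdot\nabla\Lambda(\lambda')-\Lambda(\lambda'))}{|\lambda'|^2}.
\end{equation}
For fixed $\lambda$ we have $\lambda'\to0$ and both quotients tend to $1$; this is the central limit theorem. The suprema over all $\lambda$, however, do not depend on $n$: $s(\nu_n)=s(\mu)$ and $A(\nu_n)=A(\mu)$. The answer to the question is therefore negative in a strong sense.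

\begin{theorem}\label{thm:counter}
For every $d\ge1$ and every $c>1$ there is an isotropic $\mu$ on $\mathbb{R}^d$ with $C_{LS}(\nu_n)=c$ for all $n\ge1$. For example, let $G\sim N(0,1)$ and $G_+=\max(G,0)$; if $\mu$ is the law of $(G_+-\mathbb{E}G_+)/\sqrt{\operatorname{Var}G_+}$ on $\mathbb{R}$, then $C_{LS}(\nu_n)=\frac{2\pi}{\pi-1}\approx2.93$ for all $n$.
\end{theorem}

The general form of the obstruction is as follows. The $k$th \emph{cumulant} of $\theta\cdot X_1$ is the $k$th derivative at $r=0$ of $r\mapsto\Lambda(r\theta)$. For isotropic $\mu$ and a unit vector $\theta$ the first three cumulants are $0$, $1$ and $\mathbb{E}(\theta\cdot X_1)^3$.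

\begin{theorem}\label{thm:lower}
For every isotropic $\mu$ with $C_{LS}(\mu)<\infty$ and every $n\ge1$,
\[
C_{LS}(\nu_n)\ \ge\ A(\mu)\ \ge\ \max(1,s(\mu)).
\]
Consequently, if $C_{LS}(\nu_n)\to1$, then $A(\mu)=1$ and $\Lambda(\lambda)\le|\lambda|^2/2$ for all $\lambda$; in particular, for every unit vector $\theta$, the first nonvanishing cumulant of $\theta\cdot X_1$ of order at least $3$, if there is one, has even order and is negative. If some third moment $\mathbb{E}(\theta\cdot X_1)^3$ is nonzero, then $\inf_nC_{LS}(\nu_n)\ge A(\mu)>1$.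
\end{theorem}

Thus the third moment, which contributes an excess of order $1/n$ in the computation above, in fact forces an excess of order one. For a class of smooth measures on the line, $A(\mu)$ is the only obstruction, and the rate $1/n$ is correct once the limit $1$ is replaced by $A(\mu)$.

\begin{theorem}\label{thm:sharp}
Let $\mu=\rho*N(0,\sigma^2I_d)$ be isotropic, with $\sigma>0$ and $\rho$ a probability measure supported in $\{|z|\le R\}$. Then $C_{LS}(\mu)<\infty$, and there is $K=K(d,\sigma,R)$ such that for all $n\ge1$: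
\begin{enumerate}
\item[(i)] if $d=1$, then $A(\mu)\le C_{LS}(\nu_n)\le A(\mu)+K/n$;
\item[(ii)] for any $d$, $A(\mu)\le C_{LS}(\nu_n)\le B(\mu)+K/n$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:equiv}
Let $\mu$ be as in Theorem~\ref{thm:sharp}. If $d=1$, the following are equivalent: \emph{(a)} $C_{LS}(\nu_n)=1+O(1/n)$; \emph{(b)} $C_{LS}(\nu_n)\to1$; \emph{(c)} $A(\mu)=1$; \emph{(d)} $\lambda\Lambda'(\lambda)-\Lambda(\lambda)\le\lambda^2/2$ for all $\lambda$. For any $d$, if $\nabla^2\Lambda\le I_d$ everywhere, then $C_{LS}(\nu_n)=1+O(1/n)$.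
\end{corollary}

\begin{proof}
Statement (a) implies (b), (b) implies (c) by Theorem~\ref{thm:lower}, and (c) implies (a) by Theorem~\ref{thm:sharp}(i). Statement (d) says $A(\mu)\le1$, which is (c) because $A(\mu)\ge1$. If $\nabla^2\Lambda\le I_d$, then $B(\mu)\le1$, and Theorem~\ref{thm:sharp}(ii) gives $1\le C_{LS}(\nu_n)\le1+K/n$.
\end{proof}

We do not claim the exact limit of $C_{LS}(\nu_n)$ for general $\mu$ in dimension $d\ge2$, or outside the class of Theorem~\ref{thm:sharp}.

Section~\ref{sec:tools} collects the tools. Section~\ref{sec:half} works out the example of Theorem~\ref{thm:counter} by hand; this already answers the question. Sections~\ref{sec:lower} and~\ref{sec:counter} prove Theorems~\ref{thm:lower} and~\ref{thm:counter}. Sections~\ref{sec:density} and~\ref{sec:upper} prove Theorem~\ref{thm:sharp}, and Section~\ref{sec:examples} applies it to two-point mixtures. The proofs do not use \eqref{eq:known} or the monotonicity of $C_{LS}(\nu_n)$.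

\section{Tools for bounding the log-Sobolev constant}\label{sec:tools}

We need \eqref{eq:lsi} for exponentials, which are not compactly supported, and for compositions with Lipschitz maps, which are not smooth. Recall that a locally Lipschitz map is differentiable Lebesgue almost everywhere (Rademacher's theorem).

\begin{lemma}\label{lem:test}
Let $C=C_{LS}(\nu)<\infty$ and let $f$ be locally Lipschitz with $\int f^2\,d\nu<\infty$. Assume that $f\in C^1$ or that $\nu$ is absolutely continuous. Then \eqref{eq:lsi} holds for $f$.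
\end{lemma}

\begin{proof}
First let $f$ have compact support, so that it is bounded and Lipschitz. Its mollifications $f_\varepsilon\in C_c^\infty$ converge to $f$ uniformly. Their gradients are the mollifications of $\nabla f$; they are bounded by the Lipschitz constant of $f$ and converge to $\nabla f$ at every Lebesgue point of $\nabla f$. Under either assumption $\nu$-almost every point is such a point. Since $t\mapsto t\log t$ is continuous on $[0,\infty)$, bounded convergence carries \eqref{eq:lsi} from $f_\varepsilon$ to $f$.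

In general we may assume $\int|\nabla f|^2\,d\nu<\infty$. Let $\eta\in C_c^\infty$ satisfy $0\le\eta\le1$ and $\eta=1$ near $0$, and put $f_r=f\,\eta(\cdot/r)$ for $r\ge1$. The first step applies to $f_r$. As $r\to\infty$, $f_r\to f$ and $\nabla f_r\to\nabla f$ $\nu$-almost everywhere, with $|f_r|\le|f|$ and $|\nabla f_r|\le|\nabla f|+\|\nabla\eta\|_\infty|f|$. Dominated convergence handles $\int f_r^2\,d\nu$ and $\int|\nabla f_r|^2\,d\nu$, and Fatou's lemma, with $t\log t\ge-1/e$, gives $\int f^2\log f^2\,d\nu\le\liminf_r\int f_r^2\log f_r^2\,d\nu$.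
\end{proof}

In particular the choice of $C_c^\infty$ in the definition is harmless: lower bounds on $C_{LS}$ persist for any larger class of test functions, and upper bounds extend to the class of Lemma~\ref{lem:test}.

Our upper bounds come from three standard facts (see \cite[Ch.~5]{BGL}). The first two we quote.

\medskip
\noindent\textbf{Bakry--\'Emery criterion.} If $\nu$ has density $e^{-V}$ on $\mathbb{R}^d$ with $V\in C^2$ and $\nabla^2V\ge\kappa I_d$ for some $\kappa>0$, then $C_{LS}(\nu)\le1/\kappa$.

\smallskip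
\noindent\textbf{Holley--Stroock perturbation principle.} If $\nu,\nu'$ are probability measures with $d\nu'=e^h\,d\nu$ and $h$ bounded, then $C_{LS}(\nu')\le e^{\sup h-\inf h}\,C_{LS}(\nu)$.
\medskip

The third concerns the image $T_\#\nu$ of $\nu$ under a map $T$, that is, the law of $T(Y)$ for $Y\sim\nu$.

\begin{lemma}[Contraction]\label{lem:contract}
If $\nu$ is an absolutely continuous probability measure on $\mathbb{R}^N$ and $T:\mathbb{R}^N\to\mathbb{R}^d$ is $L$-Lipschitz, then $C_{LS}(T_\#\nu)\le L^2C_{LS}(\nu)$.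
\end{lemma}

\begin{proof}
Let $C_{LS}(\nu)<\infty$ and $f\in C_c^\infty(\mathbb{R}^d)$. The function $f\circ T$ is bounded and Lipschitz, and at every point where $T$ is differentiable the chain rule gives $|\nabla(f\circ T)|\le L\,|\nabla f|\circ T$. By Lemma~\ref{lem:test},
\[
\operatorname{Ent}_{T_\#\nu}(f^2)=\operatorname{Ent}_\nu((f\circ T)^2)\le2C_{LS}(\nu)L^2\int|\nabla f|^2\,dT_\#\nu .\qedhere
\]
\end{proof}

Let $\gamma_N$ denote the standard Gaussian measure on $\mathbb{R}^N$; by the Bakry--\'Emery criterion $C_{LS}(\gamma_N)\le1$. Being a Lipschitz image of a Gaussian is a property that passes from $\mu$ to $\nu_n$.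

\begin{corollary}\label{cor:image}
If $\mu=T_\#\gamma_N$ with $T:\mathbb{R}^N\to\mathbb{R}^d$ $L$-Lipschitz, then $C_{LS}(\nu_n)\le L^2$ for all $n\ge1$.
\end{corollary}

\begin{proof}
The measure $\nu_n$ is the image of $\gamma_{nN}$ under $(g_1,\dots,g_n)\mapsto n^{-1/2}\sum_iT(g_i)$. This map is $L$-Lipschitz, because $n^{-1/2}\sum_iL|g_i-g_i'|\le L(\sum_i|g_i-g_i'|^2)^{1/2}$ by the Cauchy--Schwarz inequality. Apply Lemma~\ref{lem:contract}.
\end{proof}

\section{The positive part of a Gaussian}\label{sec:half}

We compute $C_{LS}(\nu_n)$ exactly for the example in Theorem~\ref{thm:counter}. Let $m=\mathbb{E}G_+=(2\pi)^{-1/2}$. Since $\mathbb{E}G_+^2=\frac12$, the variance of $G_+$ is $\tau^2=\frac12-\frac1{2\pi}=\frac{\pi-1}{2\pi}$. Let $\mu$ be the law of $X=(G_+-m)/\tau$. Clipping the negative half of $G$ reduces the variance but leaves the right tail untouched. After normalization to unit variance the right tail is that of a Gaussian with variance $\tau^{-2}>1$.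

\emph{Upper bound.} The map $g\mapsto(g_+-m)/\tau$ is $\tau^{-1}$-Lipschitz, so $C_{LS}(\nu_n)\le\tau^{-2}$ by Corollary~\ref{cor:image}.

\emph{Lower bound.} Let $\Phi$ be the distribution function of $G$. Completing the square in the Gaussian integral gives, for all real $r$ and $a$,
\begin{equation}\label{eq:square}
\mathbb{E}\big[e^{rG}\mathbf{1}_{G>a}\big]=e^{r^2/2}\,P(G+r>a)=e^{r^2/2}\,\Phi(r-a).
\end{equation}
With $a=0$,
\[
\psi(r):=\mathbb{E}e^{rG_+}=\tfrac12+e^{r^2/2}\Phi(r),\qquad \psi'(r)=re^{r^2/2}\Phi(r)+(2\pi)^{-1/2}.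
\]
As $r\to\infty$ we have $\psi(r)=e^{r^2/2}(1+o(1))$ and $\psi'(r)=re^{r^2/2}(1+o(1))$, so
\[
r\,\frac{\psi'(r)}{\psi(r)}-\log\psi(r)=\frac{r^2}{2}\,(1+o(1)).
\]
Now $\Lambda(\tau r)=\log\psi(r)-mr$. The linear term cancels in $\lambda'\Lambda'(\lambda')-\Lambda(\lambda')$, which at $\lambda'=\tau r$ equals $r\psi'(r)/\psi(r)-\log\psi(r)$. Fix $n$ and test \eqref{eq:lsi} for $\nu_n$ with $f(x)=e^{\lambda x/2}$, $\lambda=\sqrt n\,\tau r$. This is allowed by Lemma~\ref{lem:test}, since $C_{LS}(\nu_n)$ and $\psi$ are finite. By \eqref{eq:exp} for $\nu_n$ and \eqref{eq:scale},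
\[
C_{LS}(\nu_n)\ \ge\ \frac{2\,\big(r\psi'(r)/\psi(r)-\log\psi(r)\big)}{\tau^2r^2}\ \longrightarrow\ \tau^{-2}\qquad(r\to\infty).
\]
Hence $C_{LS}(\nu_n)=\tau^{-2}=\frac{2\pi}{\pi-1}$ for every $n$, which proves the second sentence of Theorem~\ref{thm:counter}.

The mechanism can be read off from the test function. After normalization, $f^2\nu_n$ is the law of $S_n$ when each summand is drawn from the tilt $\mu_{\tau r}$. For large $r$ this tilt pushes the underlying Gaussian variable to the neighborhood of $r$, where $G_+=G$ and the clipping is invisible. In that region $\nu_n$ behaves like a Gaussian of variance $\tau^{-2}$, however large $n$ is. The atom of $\mu$ at $-m/\tau$ is not the cause: Example~\ref{ex:asym} has a smooth positive density.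

\section{The lower bound $A(\mu)$}\label{sec:lower}

In Section~\ref{sec:half} the exponential moments were finite by inspection. In general their finiteness has to be derived from \eqref{eq:lsi} itself before exponentials can be used as test functions. Herbst's argument does this: it truncates the linear function and reads \eqref{eq:lsi} as a differential inequality for the Laplace transform.

\begin{lemma}[Herbst]\label{lem:herbst}
Let $\nu$ be a centered probability measure on $\mathbb{R}^d$ with $C=C_{LS}(\nu)<\infty$ and cumulant generating function $\Lambda_\nu$. Then $\Lambda_\nu$ is finite and smooth, and for all $\lambda$,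
\[
\Lambda_\nu(\lambda)\le\frac{C|\lambda|^2}2,\qquad \lambda\cdot\nabla\Lambda_\nu(\lambda)-\Lambda_\nu(\lambda)\le\frac{C|\lambda|^2}2 .
\]
\end{lemma}

\begin{proof}
Fix a unit vector $\theta$ and let $F_k(x)=k\tanh(\theta\cdot x/k)$. This function is smooth and bounded, with $|\nabla F_k|\le1$ and $|F_k|\le|\theta\cdot x|$, and $F_k\to\theta\cdot x$ pointwise. Let $H_k(r)=\log\int e^{rF_k}\,d\nu$, a smooth function with $H_k(0)=0$ and $H_k'(0)=\int F_k\,d\nu$. Apply Lemma~\ref{lem:test} to $f=e^{rF_k/2}$ and divide by $\int e^{rF_k}\,d\nu$: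
\[
rH_k'(r)-H_k(r)\le\frac{Cr^2}2\,\frac{\int|\nabla F_k|^2e^{rF_k}\,d\nu}{\int e^{rF_k}\,d\nu}\le\frac{Cr^2}2 .
\]
The left side is $r^2(H_k(r)/r)'$, so $(H_k(r)/r)'\le C/2$ for $r>0$. Since $H_k(r)/r\to H_k'(0)$ as $r\downarrow0$, integration gives $H_k(r)\le r\int F_k\,d\nu+Cr^2/2$. The measure $\nu$ is centered, so $\theta\cdot x$ is integrable and $\int F_k\,d\nu\to0$ by dominated convergence. Fatou's lemma gives $\int e^{r\theta\cdot x}\,d\nu\le e^{Cr^2/2}$. As $\theta$ and $r>0$ are arbitrary, this is the first inequality.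

From $e^{r|x|}\le\sum_{\varepsilon\in\{\pm1\}^d}e^{r\varepsilon\cdot x}$ we get $\int e^{r|x|}\,d\nu<\infty$ for all $r>0$. Hence one may differentiate under the integral any number of times, and $\Lambda_\nu$ is smooth. Now Lemma~\ref{lem:test} applies to $f=e^{\lambda\cdot x/2}$, and \eqref{eq:exp} gives the second inequality.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
By Lemma~\ref{lem:herbst}, $\Lambda$ is finite and smooth; this is the only use of the hypothesis $C_{LS}(\mu)<\infty$. Fix $n$. If $C_{LS}(\nu_n)=\infty$ the first inequality is trivial. Otherwise Lemma~\ref{lem:herbst} applies to the centered measure $\nu_n$ and gives $C_{LS}(\nu_n)\ge A(\nu_n)$, and $A(\nu_n)=A(\mu)$ by \eqref{eq:scale}.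

Isotropy gives $\nabla^2\Lambda(0)=I_d$, so the right side of \eqref{eq:average} tends to $1$ as $\lambda\to0$. Hence $A(\mu)\ge1$. For a unit vector $\theta$ and $r>0$,
\[
\frac{d}{dr}\,\frac{\Lambda(r\theta)}r=\frac{r\theta\cdot\nabla\Lambda(r\theta)-\Lambda(r\theta)}{r^2}\le\frac{A(\mu)}2,
\]
and $\Lambda(r\theta)/r\to\theta\cdot\nabla\Lambda(0)=0$ as $r\downarrow0$ because $\mu$ is centered. Integrating gives $\Lambda(r\theta)\le A(\mu)r^2/2$, that is, $s(\mu)\le A(\mu)$.

If $C_{LS}(\nu_n)\to1$, then $1\le A(\mu)\le1$, so $s(\mu)\le1$, which says $\Lambda(\lambda)\le|\lambda|^2/2$ for all $\lambda$. Assume now only $s(\mu)\le1$, and let $\kappa_k$, $k\ge3$, be the first nonvanishing cumulant of $\theta\cdot X_1$ of order at least $3$. Taylor's formula gives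
\[
0\ \ge\ \Lambda(r\theta)-\frac{r^2}2=\frac{\kappa_k}{k!}\,r^k+O(|r|^{k+1})
\]
for small $r$ of both signs. For $r>0$ this forces $\kappa_k<0$, and then for $r<0$ it forces $k$ to be even. Finally, if $\mathbb{E}(\theta\cdot X_1)^3\ne0$ for some $\theta$, which we may take to be a unit vector, then $k=3$ is odd. So $s(\mu)>1$, and $\inf_nC_{LS}(\nu_n)\ge A(\mu)\ge s(\mu)>1$.
\end{proof}

\section{Every value $c>1$ in every dimension}\label{sec:counter}

Two changes turn the example of Section~\ref{sec:half} into Theorem~\ref{thm:counter}: we clip $G$ at a level $a$ chosen to produce the value $c$, and we fill the remaining coordinates with independent Gaussians.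

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The example was treated in Section~\ref{sec:half}. Let $c>1$ and $d\ge1$. For $a\in\mathbb{R}$ put $\tau_a^2=\operatorname{Var}(G-a)_+$. Since $(G-a)_+\le|G|+|a|$, dominated convergence shows that $\tau_a^2$ is continuous in $a$. As $a\to\infty$, $\tau_a^2\le\mathbb{E}(G-a)_+^2\to0$, with domination by $G^2$ for $a\ge0$. As $a\to-\infty$, the identity $(G-a)_+=\max(G,a)-a$ gives $\tau_a^2=\operatorname{Var}\max(G,a)\to1$, because $|\max(G,a)|\le|G|$ for $a\le0$. So there is $a$ with $\tau_a^2=1/c$. Fix it, write $\tau=\tau_a\in(0,1)$ and $m=\mathbb{E}(G-a)_+$, and let $\mu=T_\#\gamma_d$ with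
\[
T(g_1,\dots,g_d)=\Big(\frac{(g_1-a)_+-m}{\tau},\,g_2,\dots,g_d\Big).
\]
The coordinates of $\mu$ are independent and centered with unit variance, so $\mu$ is isotropic. Since $\tau<1$, the map $T$ is $\tau^{-1}$-Lipschitz, and Corollary~\ref{cor:image} gives $C_{LS}(\nu_n)\le\tau^{-2}=c$ for all $n$. In particular $C_{LS}(\mu)<\infty$.

For the lower bound let $e_1$ be the first basis vector and $r>0$. Keeping only the event $\{G>a\}$ and using \eqref{eq:square},
\[
e^{\Lambda(re_1)}\ \ge\ e^{-r(a+m)/\tau}\,\mathbb{E}\big[e^{rG/\tau}\mathbf{1}_{G>a}\big]=e^{-r(a+m)/\tau}\,e^{r^2/(2\tau^2)}\,\Phi(r/\tau-a).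
\]
Take logarithms, multiply by $2/r^2$ and let $r\to\infty$. Since $\Phi(r/\tau-a)\to1$, we obtain $s(\mu)\ge\tau^{-2}$. Theorem~\ref{thm:lower} gives $C_{LS}(\nu_n)\ge c$.
\end{proof}

\section{The density of $\nu_n$ for Gaussian mixtures}\label{sec:density}

In this section and the next, $\mu=\rho*N(0,\sigma^2I_d)$ is as in Theorem~\ref{thm:sharp}, $M=\sigma^2+R^2$, and $K_0,K_1,\dots$ are positive constants that depend only on $d,\sigma,R$. ``Bounded'' means bounded by such a constant.

To apply the Bakry--\'Emery criterion to $\nu_n$ we need the Hessian of $-\log p_n$, where $p_n$ is the density of $\nu_n$, at \emph{every} point, including the points $x=\sqrt n\,y$ far in the tail. An expansion of $p_n$ around the Gaussian density is useless there, since $p_n$ is exponentially small. The remedy is to tilt: for each $y$ choose $\lambda$ so that $\mu_\lambda$ has mean $y$. Under the tilted law the point $\sqrt n\,y$ is the center of $S_n$, and the density there is of order one. This factors $p_n(\sqrt n\,y)$ into an explicit exponential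 and a prefactor, and the task is to control the prefactor uniformly in $n$ and $\lambda$.

\subsection{Tilts and the Legendre transform}

Let $Z(\lambda)=\int e^{\lambda\cdot z}\,d\rho(z)$ and $d\rho_\lambda=Z(\lambda)^{-1}e^{\lambda\cdot z}\,d\rho$, with mean $m(\lambda)=\nabla\log Z(\lambda)$ and covariance $\Sigma(\lambda)$. Since $\partial_{\lambda_j}(e^{\lambda\cdot z}/Z(\lambda))=(z_j-m_j(\lambda))\,e^{\lambda\cdot z}/Z(\lambda)$ and $\rho$ has compact support, every $C^1$ function $g$ satisfies
\begin{equation}\label{eq:rule}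
\partial_{\lambda_j}\int g(z,\lambda)\,d\rho_\lambda(z)=\int\big[\partial_{\lambda_j}g+(z_j-m_j(\lambda))\,g\big]\,d\rho_\lambda(z).
\end{equation}
Let $\varphi_\sigma$ be the density of $N(0,\sigma^2I_d)$.

\begin{lemma}\label{lem:tilt}
\begin{enumerate}
\item[(a)] $\Lambda(\lambda)=\frac12\sigma^2|\lambda|^2+\log Z(\lambda)$ and $\mu_\lambda=\rho_\lambda*N(\sigma^2\lambda,\sigma^2I_d)$. Moreover $\nabla\Lambda=\sigma^2\lambda+m$, $\operatorname{tr}\Sigma\le R^2$, and $\sigma^2I_d\le\nabla^2\Lambda=\sigma^2I_d+\Sigma\le MI_d$.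
\item[(b)] For each $k\ge1$, the partial derivatives of order $k$ of $\log Z$ are bounded on $\mathbb{R}^d$. Hence so are those of $\Lambda$ for each $k\ge2$.
\item[(c)] $\nabla\Lambda$ is a smooth diffeomorphism of $\mathbb{R}^d$. Its inverse $y\mapsto\lambda(y)$ has bounded first and second derivatives, and the Legendre transform $\Lambda^*(y)=\lambda(y)\cdot y-\Lambda(\lambda(y))$ satisfies $\nabla\Lambda^*(y)=\lambda(y)$ and $\nabla^2\Lambda^*(y)=(\nabla^2\Lambda(\lambda(y)))^{-1}\ge B(\mu)^{-1}I_d$.
\end{enumerate}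
In particular $A(\mu)\le B(\mu)\le M$.
\end{lemma}

\begin{proof}
(a) The density of $\mu$ is $\int\varphi_\sigma(x-z)\,d\rho(z)$, and completing the square gives $e^{\lambda\cdot x}\varphi_\sigma(x-z)=e^{\lambda\cdot z+\sigma^2|\lambda|^2/2}\varphi_\sigma(x-z-\sigma^2\lambda)$. Integrating in $z$ and $x$ gives the formula for $\Lambda$; integrating in $z$ only and dividing by $e^{\Lambda(\lambda)}$ gives the formula for $\mu_\lambda$. By \eqref{eq:rule} with $g=z_k$, $\nabla^2\log Z=\Sigma$. Finally $\operatorname{tr}\Sigma=\int|z-m|^2\,d\rho_\lambda\le\int|z|^2\,d\rho_\lambda\le R^2$, and $0\le\Sigma\le(\operatorname{tr}\Sigma)I_d$.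

(b) By \eqref{eq:rule}, the derivative of a moment $\int z^\alpha\,d\rho_\lambda$ in $\lambda_j$ is $\int z^\alpha z_j\,d\rho_\lambda-m_j\int z^\alpha\,d\rho_\lambda$. Starting from $\partial_j\log Z=m_j$, induction shows that each derivative of $\log Z$ is a polynomial in moments of $\rho_\lambda$ whose coefficients depend neither on $\rho$ nor on $\lambda$. Each moment is at most $R^{|\alpha|}$ in modulus.

(c) From $\nabla^2\Lambda\ge\sigma^2I_d$ we get $(\nabla\Lambda(\lambda)-\nabla\Lambda(\lambda'))\cdot(\lambda-\lambda')\ge\sigma^2|\lambda-\lambda'|^2$, so $\nabla\Lambda$ is injective. For given $y$, the function $\lambda\mapsto\Lambda(\lambda)-\lambda\cdot y$ grows quadratically, so it has a minimum, at which $\nabla\Lambda(\lambda)=y$. By the inverse function theorem the inverse is smooth with Jacobian $Q(y)=(\nabla^2\Lambda(\lambda(y)))^{-1}\le\sigma^{-2}I_d$. Also $\partial_{y_a}Q=-Q\,\partial_{y_a}[\nabla^2\Lambda(\lambda(y))]\,Q$ is bounded, by the chain rule, the bound on $Q$ and (b) with $k=3$. Finally $\nabla\Lambda^*(y)=\lambda(y)+Q(y)\,(y-\nabla\Lambda(\lambda(y)))=\lambda(y)$,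 so $\nabla^2\Lambda^*=Q$.
\end{proof}

\subsection{An exact formula}

Let $Y_1,Y_2,\dots$ be independent with law $\rho_\lambda$, and set
\[
\xi_n=\frac1{\sqrt n}\sum_{i=1}^n(Y_i-m(\lambda)),\qquad J_n(\lambda)=\mathbb{E}\,\varphi_\sigma(\xi_n).
\]

\begin{lemma}\label{lem:density}
For all $n\ge1$ and $y,\lambda\in\mathbb{R}^d$,
\begin{gather}
p_n(\sqrt n\,y)=e^{-n\Lambda^*(y)}\,J_n(\lambda(y)),\label{eq:density}\\
(2\pi\sigma^2)^{-d/2}e^{-R^2/(2\sigma^2)}\le J_n(\lambda)\le(2\pi\sigma^2)^{-d/2}.\label{eq:Jbounds}
\end{gather}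
\end{lemma}

\begin{proof}
Fix $y$, let $\lambda=\lambda(y)$, and compute the law of $S_n$ under $\mu_\lambda^{\otimes n}$ in two ways. The density of $\mu_\lambda^{\otimes n}$ with respect to $\mu^{\otimes n}$ is $\exp(\sqrt n\,\lambda\cdot S_n-n\Lambda(\lambda))$, a function of $S_n$, so $S_n$ has density $e^{\sqrt n\lambda\cdot x-n\Lambda(\lambda)}p_n(x)$. On the other hand, by Lemma~\ref{lem:tilt}(a) and $y=\sigma^2\lambda+m(\lambda)$, $S_n$ has the law of $\sqrt n\,y+\xi_n+\sigma G'$ with $G'\sim\gamma$ independent of $\xi_n$, so its density is $\mathbb{E}\varphi_\sigma(x-\sqrt n\,y-\xi_n)$. Both densities are continuous ($p_n$ is a convolution with $\varphi_\sigma$), so they agree at $x=\sqrt n\,y$. Since $\varphi_\sigma$ is even, this reads $e^{n\Lambda^*(y)}p_n(\sqrt n\,y)=J_n(\lambda)$.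

The upper bound in \eqref{eq:Jbounds} is the maximum of $\varphi_\sigma$. For the lower bound, Jensen's inequality gives $\mathbb{E}e^{-|\xi_n|^2/(2\sigma^2)}\ge e^{-\mathbb{E}|\xi_n|^2/(2\sigma^2)}$, and $\mathbb{E}|\xi_n|^2=\operatorname{tr}\Sigma(\lambda)\le R^2$.
\end{proof}

For $\rho=\delta_0$ and $\sigma=1$, \eqref{eq:density} is the Gaussian density: $\Lambda^*(y)=|y|^2/2$ and $J_n=(2\pi)^{-d/2}$.

\subsection{Derivatives of the prefactor}

It is not evident that the derivatives of $J_n$ stay bounded in $n$. Differentiating the product measure $\rho_\lambda^{\otimes n}$ brings down $\sum_i(Y_i-m)$, which has size $\sqrt n$, and differentiating the centering in $\xi_n$ also costs a factor $\sqrt n$. These two contributions cancel, and the cancellation is transparent on the Fourier side. There $J_n$ involves the $n$th power of a \emph{centered} characteristic function $\chi_\lambda(u)$ at $u=t/\sqrt n$. Its Taylor coefficients of order $0$ and $1$ in $u$ do not depend on $\lambda$, so each $\lambda$-derivative is $O(|u|^2)=O(|t|^2/n)$,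 which absorbs the factor $n$ from the power.

\begin{lemma}\label{lem:prefactor}
The function $\log J_n$ is $C^2$, and its first and second partial derivatives are bounded by a constant $K_1$, uniformly in $n\ge1$ and $\lambda\in\mathbb{R}^d$.
\end{lemma}

\begin{proof}
Write $\zeta=z-m(\lambda)$, so that $|\zeta|\le2R$ on the support of $\rho$, and let $\chi_\lambda(u)=\int e^{iu\cdot\zeta}\,d\rho_\lambda$. From $\varphi_\sigma(x)=(2\pi)^{-d}\int e^{-\sigma^2|t|^2/2}e^{it\cdot x}\,dt$ and $\mathbb{E}e^{it\cdot\xi_n}=\chi_\lambda(t/\sqrt n)^n$ we get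
\begin{equation}\label{eq:fourier}
J_n(\lambda)=(2\pi)^{-d}\int e^{-\sigma^2|t|^2/2}\,\chi_\lambda(t/\sqrt n)^n\,dt .
\end{equation}
Let $E(v)=e^{iv}-1-iv$ for real $v$. Then $|E(v)|\le v^2/2$, $|E'(v)|=|e^{iv}-1|\le|v|$ and $|E''(v)|=1$. Since $\int\zeta\,d\rho_\lambda=0$, we have $\chi_\lambda(u)=1+\int E(u\cdot\zeta)\,d\rho_\lambda$. Let $\partial_j=\partial_{\lambda_j}$ and evaluate $E,E',E''$ at $u\cdot\zeta$. Using \eqref{eq:rule} and $\partial_j\zeta=-\partial_jm$,
\begin{align*}
\partial_j\chi_\lambda(u)&=\int\big[\zeta_jE-(u\cdot\partial_jm)E'\big]\,d\rho_\lambda,\\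
\partial_k\partial_j\chi_\lambda(u)&=\int\big[(\zeta_j\zeta_k-\partial_km_j)E-\big(\zeta_k\,u\cdot\partial_jm+\zeta_j\,u\cdot\partial_km+u\cdot\partial_k\partial_jm\big)E'\\
&\qquad\qquad+(u\cdot\partial_jm)(u\cdot\partial_km)E''\big]\,d\rho_\lambda .
\end{align*}
The derivatives of $m=\nabla\log Z$ are bounded by Lemma~\ref{lem:tilt}(b), and $|E|\le2R^2|u|^2$, $|E'|\le2R|u|$. So every term is at most a constant times $|u|^2$:
\[
|\partial_j\chi_\lambda(u)|\le K_0|u|^2,\qquad|\partial_k\partial_j\chi_\lambda(u)|\le K_0|u|^2 .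
\]
Put $u=t/\sqrt n$, so that $n|u|^2=|t|^2$, and use $|\chi_\lambda|\le1$:
\begin{align*}
|\partial_j\chi_\lambda^n|&=|n\chi_\lambda^{n-1}\partial_j\chi_\lambda|\le K_0|t|^2,\\
|\partial_k\partial_j\chi_\lambda^n|&=|n(n-1)\chi_\lambda^{n-2}\partial_j\chi_\lambda\,\partial_k\chi_\lambda+n\chi_\lambda^{n-1}\partial_k\partial_j\chi_\lambda|\le K_0^2|t|^4+K_0|t|^2,
\end{align*}
where the term with $n(n-1)$ is absent for $n=1$. These bounds do not depend on $n$ or $\lambda$ and are integrable against $e^{-\sigma^2|t|^2/2}$. So \eqref{eq:fourier} may be differentiated twice under the integral, $J_n\in C^2$, and $\partial_jJ_n$, $\partial_k\partial_jJ_n$ are bounded. Since $\partial_j\log J_n=\partial_jJ_n/J_n$ and $\partial_k\partial_j\log J_n=\partial_k\partial_jJ_n/J_n-\partial_jJ_n\,\partial_kJ_n/J_n^2$, the lower bound in \eqref{eq:Jbounds} finishes the proof.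
\end{proof}

\section{Upper bounds for Gaussian mixtures}\label{sec:upper}

By \eqref{eq:density}, with $y=x/\sqrt n$,
\begin{equation}\label{eq:potential}
-\log p_n(x)=n\Lambda^*(x/\sqrt n)-\log J_n(\lambda(x/\sqrt n)).
\end{equation}
Two derivatives in $x$ produce a factor $1/n$. In the first term it cancels the factor $n$ and leaves $\nabla^2\Lambda^*(y)$, which does not depend on $n$. In the second term nothing cancels it, and this is the source of the rate $1/n$.

\subsection{A bound uniform in $n$}

The curvature estimates below are useful only for large $n$, so we first record a crude bound. The function $x\mapsto n\Lambda^*(x/\sqrt n)$ has Hessian at least $B(\mu)^{-1}I_d$ by Lemma~\ref{lem:tilt}(c). Hence $e^{-n\Lambda^*(x/\sqrt n)}$ is integrable, and the probability measure proportional to it has log-Sobolev constant at most $B(\mu)\le M$ by the Bakry--\'Emery criterion. By \eqref{eq:potential} and \eqref{eq:Jbounds}, the logarithm of the density of $\nu_n$ with respect to this measure oscillates by at most $R^2/(2\sigma^2)$.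 The Holley--Stroock principle gives
\begin{equation}\label{eq:crude}
C_{LS}(\nu_n)\le K_*:=Me^{R^2/(2\sigma^2)}\qquad\text{for all }n\ge1 .
\end{equation}
For $n=1$ this shows $C_{LS}(\mu)<\infty$. Theorem~\ref{thm:lower} therefore applies and gives the lower bound $C_{LS}(\nu_n)\ge A(\mu)$ in both parts of Theorem~\ref{thm:sharp}. It remains to prove the upper bounds.

\subsection{Any dimension: proof of Theorem~\ref{thm:sharp}(ii)}

Write $B=B(\mu)$ and $h=\log J_n$. By the chain rule,
\[
\partial_{y_a}\partial_{y_b}\,h(\lambda(y))=\sum_{j,k}\partial_j\partial_kh\;\partial_{y_a}\lambda_j\,\partial_{y_b}\lambda_k+\sum_j\partial_jh\;\partial_{y_a}\partial_{y_b}\lambda_j ,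
\]
so by Lemmas~\ref{lem:prefactor} and~\ref{lem:tilt}(c) the Hessian of $y\mapsto h(\lambda(y))$ has operator norm at most $K_2$. From \eqref{eq:potential},
\[
-\nabla^2\log p_n(x)=\nabla^2\Lambda^*(y)-\frac1n\nabla_y^2\big[h(\lambda(y))\big]\ \ge\ \Big(\frac1B-\frac{K_2}n\Big)I_d .
\]
Let $n\ge2MK_2$, so that $BK_2/n\le\frac12$. The Bakry--\'Emery criterion and the inequality $(1-v)^{-1}\le1+2v$ for $0\le v\le\frac12$ give
\[
C_{LS}(\nu_n)\le\frac B{1-BK_2/n}\le B+\frac{2M^2K_2}n .
\]
For $n<2MK_2$, \eqref{eq:crude} gives $C_{LS}(\nu_n)\le K_*\le2MK_2K_*/n$. Since $K_*\ge M$, the constant $K=2MK_2K_*$ works for all $n$. \qed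

\subsection{Dimension one: proof of Theorem~\ref{thm:sharp}(i)}

The Bakry--\'Emery criterion sees the smallest curvature of the potential, hence the largest value $B(\mu)$ of $\Lambda''$, whereas by \eqref{eq:average} the lower bound $A(\mu)$ sees only averages of $\Lambda''$. To close the gap we do not bound the curvature of $n\Lambda^*(x/\sqrt n)$ at all. We change variables so that this term becomes exactly $r^2/2$, and we pay only for the Lipschitz constant of the change of variables. If $\omega$ is the signed square root defined by $\Lambda^*(y)=\omega^2/2$, then $(\Lambda^*)'(y)=\lambda$ gives $\lambda\,dy=\omega\,d\omega$. So the slope is $dy/d\omega=\omega/\lambda$, and its square $2\Lambda^*(y)/\lambda^2$ is the very quotient that defines $A(\mu)$. We now carry this out, using $\lambda$ as parameter.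

\emph{The signed root.} Define
\[
b(\lambda)=\Big(\int_0^12t\,\Lambda''(t\lambda)\,dt\Big)^{1/2},\qquad\omega(\lambda)=\lambda\,b(\lambda).
\]
By \eqref{eq:average} and the definition of $\Lambda^*$,
\begin{equation}\label{eq:root}
\tfrac12\omega(\lambda)^2=\lambda\Lambda'(\lambda)-\Lambda(\lambda)=\Lambda^*(\Lambda'(\lambda)),\qquad A(\mu)=\sup_{\lambda\in\mathbb{R}}b(\lambda)^2,
\end{equation}
where $\lambda=0$ may be included in the supremum by continuity. By Lemma~\ref{lem:tilt}, $\sigma^2\le b^2\le M$, and the derivatives $(b^2)^{(k)}(\lambda)=\int_0^12t^{k+1}\Lambda^{(k+2)}(t\lambda)\,dt$ are bounded. As $b^2$ and $\Lambda''$ lie in $[\sigma^2,M]$, the functions $b$, $\log b$ and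
\[
g=b/\Lambda''
\]
are smooth and bounded, with bounded first and second derivatives. Differentiating the first identity in \eqref{eq:root} gives $\omega\omega'=\lambda\Lambda''$, so $\omega'=\Lambda''/b=1/g$ for $\lambda\ne0$, and for $\lambda=0$ by continuity. Thus $\omega'\ge\sigma^2/\sqrt M>0$, and $\omega$ is a smooth diffeomorphism of $\mathbb{R}$. Its inverse $\ell$ satisfies $\ell'=g\circ\ell$.

\emph{The change of variables.} Let $T_n(r)=\sqrt n\,\Lambda'(\ell(r/\sqrt n))$. With $\lambda=\ell(r/\sqrt n)$,
\[
T_n'(r)=\Lambda''(\lambda)\,g(\lambda)=b(\lambda)\in\big[\sigma,\sqrt{A(\mu)}\,\big].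
\]
So $T_n$ is an increasing diffeomorphism of $\mathbb{R}$ and is $\sqrt{A(\mu)}$-Lipschitz. Let $\pi_n$ be the image of $\nu_n$ under $T_n^{-1}$, so that $\nu_n=(T_n)_\#\pi_n$. Apply \eqref{eq:density} at $y=\Lambda'(\lambda)$; by \eqref{eq:root}, $n\Lambda^*(y)=n\omega(\lambda)^2/2=r^2/2$. The density of $\pi_n$ is therefore
\[
q_n(r)=p_n(T_n(r))\,T_n'(r)=e^{-r^2/2}J_n(\lambda)\,b(\lambda)=\exp\Big(-\frac{r^2}2+h\big(\ell(r/\sqrt n)\big)\Big),\qquad h=\log J_n+\log b .
\]

\emph{Curvature of $\pi_n$.} The derivatives $h'$ and $h''$ are bounded uniformly in $n$ by Lemma~\ref{lem:prefactor} and the bounds on $\log b$. Since $\ell'=g\circ\ell$, we have $(h\circ\ell)'=(gh')\circ\ell$ and $(h\circ\ell)''=(g\,(gh')')\circ\ell=(gg'h'+g^2h'')\circ\ell$, which is at most $K_3$ in modulus. Hence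
\[
-(\log q_n)''(r)=1-\frac1n\,(h\circ\ell)''(r/\sqrt n)\ \ge\ 1-\frac{K_3}n .
\]
For $n\ge2K_3$, Lemma~\ref{lem:contract} and the Bakry--\'Emery criterion give
\[
C_{LS}(\nu_n)\le A(\mu)\,C_{LS}(\pi_n)\le\frac{A(\mu)}{1-K_3/n}\le A(\mu)+\frac{2MK_3}n .
\]
For $n<2K_3$, \eqref{eq:crude} gives $C_{LS}(\nu_n)\le2K_3K_*/n$. The constant $K=2K_3K_*$ works for all $n$. \qed

\begin{remark}[The hypotheses]\label{rem:hyp}
The Gaussian component enters four times: it provides the density $p_n$, the bound $\nabla^2\Lambda\ge\sigma^2I_d$, the lower bound on $J_n$, and the decay that makes \eqref{eq:fourier} and its derivatives converge. It cannot simply be dropped. If $\sigma=0$ and $\rho$ is a two-point measure, then $\nu_n$ has finite support with at least two points, and a test function that equals $1$ near one of them and $0$ near the others has positive entropy and zero gradient on the support, so $C_{LS}(\nu_n)=\infty$. Compact support of $\rho$ makes all bounds on the tilts $\rho_\lambda$ uniform in $\lambda$. Isotropy is not used in the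 upper bounds; it makes $1$ the value with which $A(\mu)$ is compared. The assumption $d=1$ is used to turn the single equation $\Lambda^*(y)=\omega^2/2$ into a change of variables whose Lipschitz constant is computed exactly.
\end{remark}

\section{Two-point mixtures}\label{sec:examples}

Both behaviors occur within Theorem~\ref{thm:sharp}. Let $d=1$ and $0<\sigma<1$.

\begin{example}[The guess holds]\label{ex:sym}
Let $\rho=\frac12(\delta_\alpha+\delta_{-\alpha})$ with $\alpha^2+\sigma^2=1$. Then $Z(\lambda)=\cosh(\alpha\lambda)$ and $\Lambda''(\lambda)=\sigma^2+\alpha^2\operatorname{sech}^2(\alpha\lambda)\le1$. Hence $1\le A(\mu)\le B(\mu)\le1$, and $C_{LS}(\nu_n)=1+O(1/n)$ by Corollary~\ref{cor:equiv}. In agreement with Theorem~\ref{thm:lower}, the expansion $\log\cosh v=v^2/2-v^4/12+O(v^6)$ shows that the third cumulant vanishes and the fourth equals $-2\alpha^4<0$.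
\end{example}

\begin{example}[The guess fails for a smooth positive density]\label{ex:asym}
Let $p\in(0,1)$, $p\ne\frac12$, and let $\rho=p\,\delta_{(1-p)D}+(1-p)\,\delta_{-pD}$ with $D>0$ chosen so that $p(1-p)D^2=1-\sigma^2$. Then $\rho$ is centered with variance $1-\sigma^2$, so $\mu$ is isotropic. Since $\rho$ is centered and the Gaussian is symmetric, the third moment of $\mu$ equals that of $\rho$, namely $p(1-p)(1-2p)D^3\ne0$. Theorems~\ref{thm:lower} and~\ref{thm:sharp}(i) give $C_{LS}(\nu_n)=A(\mu)+O(1/n)$ with $A(\mu)>1$.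

Here part (ii) of Theorem~\ref{thm:sharp} would not identify the limit, because $A(\mu)<B(\mu)$. Indeed, $\rho_\lambda$ puts mass $p_\lambda=pe^{\lambda D}/(pe^{\lambda D}+1-p)$ on the right atom, so $\Lambda''(\lambda)=\sigma^2+D^2p_\lambda(1-p_\lambda)$. As $p_\lambda$ takes every value in $(0,1)$,
\[
B(\mu)=\sigma^2+\frac{D^2}4=\sigma^2+\frac{1-\sigma^2}{4p(1-p)}>1 .
\]
As $|\lambda|\to\infty$, $\Lambda''(\lambda)\to\sigma^2$, so $b(\lambda)^2\to\sigma^2<1$ by dominated convergence. Since $b(0)^2=1<A(\mu)$, the supremum in \eqref{eq:root} is attained at some $\lambda_0\ne0$. The value $b(\lambda_0)^2$ is the average, against the density $2t$ on $[0,1]$, of the continuous function $t\mapsto\Lambda''(t\lambda_0)$, which is at most $B(\mu)$ and equals $1<B(\mu)$ at $t=0$. Hence $A(\mu)=b(\lambda_0)^2<B(\mu)$.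
\end{example}

\begin{thebibliography}{9}

\bibitem{BGL}
Bakry, Gentil and Ledoux, \emph{Analysis and Geometry of Markov Diffusion Operators}.

\bibitem{CW}
Thomas A. Courtade and Edric Wang, \emph{Subadditivity of the log-Sobolev constant on convolutions}, arXiv:2508.19648 (2025).

\end{thebibliography}
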